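# Depth of binomial edge ideals, diameter and simplicial vertices

## 1. Binomial edge ideals, simplicial vertices and depth

All graphs are finite and simple, and $\mathbb K$ is an arbitrary field. For a graph $G$ we write $V(G)$ and $E(G)$ for its vertices and edges, $u\sim w$ when $u,w$ are adjacent, $N(v)=N_G(v)$ for the set of neighbors of $v$, and $N[v]=N(v)\cup\{v\}$. For $T\subseteq V(G)$, $G-T$ is the graph induced on the vertices outside $T$, and $G-v$ means $G-\{v\}$. The path, cycle and complete graph on $n$ vertices are $P_n$, $C_n$, $K_n$. The disjoint union is $G\sqcup H$. The join $G*H$ is the disjoint union with all edges between $V(G)$ and $V(H)$ added. For instance $K_1*(K_1\sqcup K_1)=P_3$.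

**Definition (binomial edge ideal).** Let $G$ be a graph on $[n]=\{1,\dots,n\}$ and let $S=S_G=\mathbb K[x_1,\dots,x_n,y_1,\dots,y_n]$. Then
$$J_G=(x_iy_j-x_jy_i:\{i,j\}\in E(G))\subseteq S .$$

So we take the generic $2\times n$ matrix with rows $x$ and $y$, and keep only the $2$-minors indexed by edges. For the path $P_3$ with edges $12$ and $23$ we get $J_{P_3}=(x_1y_2-x_2y_1,\;x_2y_3-x_3y_2)$. For $K_n$ we get the ideal of all $2$-minors.

**Definition (simplicial vertex).** A vertex is simplicial if its neighbors induce a complete subgraph. We write $F(G)$ for the set of simplicial vertices and $f(G)=|F(G)|$.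

In $P_3$ the two ends are simplicial and the middle vertex is not, so $f(P_3)=2$. In $K_n$ every vertex is simplicial. In a cycle $C_r$ with $r\ge 4$ no vertex is, since the two neighbors of a vertex are not adjacent. For the same reason a vertex of $G$ lying on an induced cycle of length $\ge4$ is never simplicial in $G$.

**Definition (diameter, connectivity).** For $G$ connected, $\operatorname{dist}_G(i,j)$ is the length of a shortest path (a geodesic) from $i$ to $j$, and $d(G)$ is the maximum of these distances. The vertex connectivity of $G$ is $\kappa(G)=\min\{|T|: T\subset[n],\ G-T\text{ is disconnected}\}$.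

We use $\kappa$ only for non-complete graphs, where such a $T$ exists. For $P_3$: $d=2$ and $\kappa=1$. For $C_5$: $d=2$ and $\kappa=2$. For $K_m*(K_p\sqcup K_1)$ with $m,p\ge1$: $d=2$ and $\kappa=m$. Indeed, while one of the $m$ universal vertices is present the graph is connected, so all of them must be removed, and removing all of them does disconnect.

**Definition (depth).** For a finitely generated graded $S$-module $M\ne0$, $\operatorname{depth} M$ is the length of a maximal homogeneous $M$-regular sequence in the graded maximal ideal $\mathfrak m$. Equivalently (Grothendieck), $\operatorname{depth}M=\min\{i:H^i_{\mathfrak m}(M)\ne0\}$. We write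
$$D(G)=\operatorname{depth}(S_G/J_G),\qquad H^i(G)=H^i_{\mathfrak m}(S_G/J_G).$$

For example, the two generators of $J_{P_3}$ form a regular sequence, since the first is irreducible and the second is not a multiple of it. Hence $D(P_3)=6-2=4$.

We use three textbook facts. First, a short exact sequence of modules gives a long exact sequence of local cohomology. Second, $H^i_{\mathfrak m}(M)$ does not change if $M$ is viewed over a polynomial ring of which the given one is a quotient by variables. Third, depth is additive for tensor products over $\mathbb K$. The third gives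

- **(U)** $D(G\sqcup H)=D(G)+D(H)$.

We also recall that the generic determinantal ring of $2$-minors of a $2\times n$ matrix is Cohen–Macaulay of dimension $n+1$:

- **(K)** $D(K_n)=n+1$. In particular $D(K_1)=2$.

## 2. Does a long induced cycle raise the lower bound?

The following two bounds are known and we take them as given.

- **(B)** For every connected non-complete graph $G$ on $[n]$, $\;d(G)+f(G)\le D(G)\le n+2-\kappa(G)$.

For $P_3$ both sides equal $4$. For $C_5$ they say $2\le D\le 5$, which leaves much room. Cycles have no simplicial vertices, so the lower bound ignores them almost entirely. It is natural to hope that an induced cycle always buys at least one extra unit. The following question is taken from A. V. Jayanthan and Rajib Sarkar, "Depth of Binomial Edge Ideals in terms of Diameter and Vertex Connectivity", arXiv:2112.04835 (2021).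

**Question.** If $G$ is a connected graph containing an induced cycle of length at least $5$, is $D(G)\ge d(G)+f(G)+1$?

The answer is no, and there is a counterexample on $9$ vertices: take $C_5$, join two non-adjacent new vertices $s,t$ to all of $C_5$, and attach one pendant vertex to $s$ and one to $t$. Here $d=4$, $f=2$ and $D=6$. We shall also determine for exactly which values of $d$ and $f$ the inequality does hold.

We record a consequence of (B) and (K) that is used constantly.

- **(C)** Let $C$ be connected. If $C$ is complete, $D(C)=|C|+1$; otherwise $d(C)\ge2$, so $D(C)\ge 2+|F(C)|$. In all cases $D(C)\ge|F(C)|+1$ and $D(C)\ge2$. By (U), $D(H)\ge2$ for every non-empty graph $H$, connected or not.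

## 3. Completing a graph at a vertex

The main tool compares $G$ with three simpler graphs.

**Definition (completion at $v$).** $G_v$ is $G$ with all edges between vertices of $N(v)$ added.

For $P_3$ and $v=2$ this is $K_3$. For $C_5$ it is a $4$-cycle with a triangle glued on one edge, the apex of the triangle being $v$; call this the house. Then $(C_5)_v-v=C_4$ and $C_5-v=P_4$.

**Ohtani's lemma.** $J_G=J_{G_v}\cap\big((x_v,y_v)+J_{G-v}\big)$.

*Proof.* The inclusion $\subseteq$ holds because $G\subseteq G_v$, and because each generator of $J_G$ either involves $v$ or lies in $J_{G-v}$. For $\supseteq$, let $P_T(G)$ be the ideal generated by the variables indexed by $T$ together with the ideals of the complete graphs on the components of $G-T$. By Herzog–Hibi–Hreinsdóttir–Kahle–Rauh (*Binomial edge ideals and conditional independence statements*, Thm 3.2), $J_G=\bigcap_{T\subseteq V(G)}P_T(G)$. We show that every $P_T(G)$ contains one of the two ideals on the right. If $v\in T$, then $P_T(G)$ contains $x_v,y_v$ and $J_{G-v}\subseteq J_G\subseteq P_T(G)$. If $v\notin T$, every edge of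 $G_v-T$ that is not in $G-T$ joins two neighbors of $v$, which were already connected through $v$. So $G-T$ and $G_v-T$ have components with the same vertex sets, and $P_T(G)=P_T(G_v)\supseteq J_{G_v}$. $\square$

For $P_3$ and $v=2$ the lemma reads $J_{P_3}=J_{K_3}\cap(x_2,y_2)$.

The sum of the two ideals is $(x_v,y_v)+J_{G_v-v}$: the generators of $J_{G_v}$ at $v$ lie in $(x_v,y_v)$, and $J_{G-v}\subseteq J_{G_v-v}$. Hence we have an exact sequence
$$0\to S_G/J_G\to S_G/J_{G_v}\oplus S_{G-v}/J_{G-v}\to S_{G-v}/J_{G_v-v}\to0. \tag{1}$$
Its long exact sequence contains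
$$H^{i}(G_v)\oplus H^{i}(G-v)\to H^{i}(G_v-v)\to H^{i+1}(G)\to H^{i+1}(G_v)\oplus H^{i+1}(G-v),$$
and we read off two statements, one for each direction.

- **(L)** $D(G)\ge\min\{D(G_v),\;D(G-v),\;D(G_v-v)+1\}$.
- **(N)** If $H^i(G_v-v)\ne0$, $D(G_v)>i$ and $D(G-v)>i$, then $H^{i+1}(G)\ne0$, so $D(G)\le i+1$.

For (N): the left-hand term vanishes, so $H^i(G_v-v)$ injects into $H^{i+1}(G)$.

We need to know how $F$ and distances change. Let $v\notin F(G)$.

**(F1)** $F(G)\cup\{v\}\subseteq F(G_v)$, and $F(G)\subseteq F(G-v)$, $F(G)\subseteq F(G_v-v)$. Clearly $v$ is simplicial in $G_v$. If $x\in F(G)\cap N(v)$, then $N[x]$ is a clique containing $v$, so $N[x]\subseteq N[v]$ and $N_{G_v}[x]=N[v]$, a clique of $G_v$. If $x\in F(G)\setminus N[v]$, the neighborhood of $x$ is unchanged. Finally, simplicial vertices stay simplicial in induced subgraphs containing them. This last remark also gives $F(G)\cap C\subseteq F(C)$ for each component $C$ of $G-v$.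

**(F2)** If $G$ is connected, so are $G_v$ and $G_v-v$. Moreover $\operatorname{dist}_{G_v}\ge\operatorname{dist}_G-1$, and distances between vertices other than $v$ agree in $G_v$ and $G_v-v$. Indeed, a geodesic of $G_v$ contains at most two vertices of the clique $N[v]$, consecutive ones, so it uses at most one new edge $xy$. Replacing $xy$ by $x,v,y$ gives a walk in $G$ longer by $1$. Since $v$ is simplicial in $G_v$, no geodesic of $G_v$ passes through $v$ as an interior vertex, by (F3).

**(F3)** An interior vertex of a geodesic is not simplicial, since its two neighbors on the geodesic are not adjacent.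

## 4. Small cycles by hand, and how an induction loses the cycle

Take $C_4$ and any vertex $v$. Then $(C_4)_v=K_2*(K_1\sqcup K_1)$ has $d=2$, $f=2$, $n=4$, $\kappa=2$, so (B) gives depth exactly $4$. Next, $C_4-v=P_3$ has depth $4$, and $(C_4)_v-v=K_3$ has depth $4$. By (L), $D(C_4)\ge\min\{4,4,5\}=4$. The upper bound in (B) is $4+2-2=4$. So $D(C_4)=4$, while $d+f=2$.

Take $C_5$, where the question asks for $D\ge3$. The house $(C_5)_v$ has $d=2$ and $f=1$, so depth $\ge3$. The path $C_5-v=P_4$ has $d=3$, $f=2$, so depth $\ge5$. And $(C_5)_v-v=C_4$ contributes $4+1$. By (L), $D(C_5)\ge3$, and the inequality holds.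

Take the wheel $K_1*C_5$, where again $d=2$ and $f=0$, and complete at the hub $v$. Now $G_v=K_6$ has depth $7$, $G_v-v=K_5$ has depth $6$, and $G-v=C_5$ has depth $\ge 3$. So $D(K_1*C_5)\ge3=d+f+1$, and the inequality holds again.

These cases suggest an induction through (L). Let $d=d(G)\ge3$ and let $v$ be an interior vertex of a geodesic of length $d$. By (F1), (F2) and (B),
$$D(G_v)\ge(d-1)+(f+1)=d+f,\qquad D(G_v-v)+1\ge(d-1)+f+1=d+f .$$
To reach $d+f+1$ we need one more unit in each of these. The induction hypothesis supplies it if the cycle survives in $G_v$ and in $G_v-v$. But $N(v)$ becomes a clique, so an induced cycle with three or more vertices in $N(v)$ does not survive. In the worst case the whole cycle lies in $N(v)$. Then $G_v-v$ cannot tell whether $N(v)$ contained a cycle or a clique, and the induction has nothing to work with.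

This failure tells us how to build counterexamples. Put the cycle, or any graph $H$, inside $N(s)$ for a suitable vertex $s$, and arrange that $G_s-s$ attains its own lower bound, with value $d(G)+f(G)-1$. If $D(G_s)$ and $D(G-s)$ are at least $d(G)+f(G)$, then (N) with $i=d(G)+f(G)-1$ gives $D(G)\le d(G)+f(G)$.

## 5. Hiding a graph between two hubs

**Theorem 1.** Let $H$ be any graph on $m\ge1$ vertices, and let $p,k\ge1$. Let $\Gamma=\Gamma(H;p,k)$ have vertex set $P\sqcup\{s\}\sqcup V(H)\sqcup\{t=t_0,t_1,\dots,t_k\}$, where

- $P$ is a clique with $p$ vertices, and $s$ is adjacent to all of $P$ and all of $V(H)$;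
- $t$ is adjacent to all of $V(H)$, and $t_0t_1\cdots t_k$ is a path;
- $H$ is induced, and there are no other edges.

Then $d(\Gamma)=k+3$, $f(\Gamma)=p+1$ and $D(\Gamma)=k+p+4=d(\Gamma)+f(\Gamma)$.

With $H=C_5$ and $p=k=1$ this is the graph on $9$ vertices described in Section 2: it contains an induced $C_5$, has $d=4$, $f=2$, and $D=6$. So the answer to the question is no. With $H=C_r$ we get counterexamples with induced cycles of any length $r\ge5$. Moreover, every graph $H$ is an induced subgraph of graphs with $D=d+f$, for any prescribed $d\ge4$ and $f\ge2$: take $k=d-3$ and $p=f-1$.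

For orientation, here are the three graphs around $\Gamma(C_5;1,1)$ when we complete at $s$. In $\Gamma_s-s$ the pendant vertex of $s$ and the five cycle vertices form a $K_6$, $t$ is joined to five of these six vertices, and $t_1$ hangs from $t$; the depth will be exactly $5$. The graph $\Gamma_s$ will have depth $\ge6$. The graph $\Gamma-s$ is $K_1$ together with a $C_5$ coned by $t$ with a pendant vertex at $t$; its depth will be $\ge2+4=6$. So (N) with $i=5$ gives $D\le6$.

*Proof.* 

**Invariants of $\Gamma$: the purpose is the lower bound.** The distance from a vertex of $P$ to $t_k$ is $k+3$, along $P,s,H,t,t_1,\dots,t_k$, and no distance is larger. The vertices of $P$ and $t_k$ are simplicial. No other vertex is: $s$ has non-adjacent neighbors in $P$ and in $H$; each $h\in V(H)$ has the non-adjacent neighbors $s,t$; $t$ has non-adjacent neighbors in $H$ and $t_1$; and $t_1,\dots,t_{k-1}$ are interior vertices of a geodesic. So $d(\Gamma)=k+3$, $f(\Gamma)=p+1$, and (B) gives $D(\Gamma)\ge k+p+4$. It remains to prove $D(\Gamma)\le k+p+4$.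

**Step 1: the exact depth of $\Gamma_s-s$.** For $k\ge0$ let $E_k$ be the graph on $P\sqcup V(H)\sqcup\{t_0,\dots,t_k\}$ in which $P\sqcup V(H)$ is a clique $K_{p+m}$, $t_0$ is adjacent to all of $V(H)$, and $t_0\cdots t_k$ is a path. We claim $D(E_k)=k+p+3$.

Here $d(E_k)=k+2$, from $P$ to $t_k$. The vertices of $P$ and $t_k$ are simplicial (for $k=0$ the neighborhood of $t_0$ is the clique $V(H)$), so $f(E_k)\ge p+1$. By (B), $D(E_k)\ge k+p+3$. We prove $D(E_k)\le k+p+3$ by induction on $k$.

Let $k=0$. Then $E_0=K_m*(K_p\sqcup K_1)$ has $n=m+p+1$ and $\kappa=m$, as computed in Section 1. So (B) gives $D(E_0)\le n+2-\kappa=p+3$.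

Let $k\ge1$ and put $v=t_{k-1}$. It is not simplicial, since $t_k$ is not adjacent to its other neighbors. We apply (N) to $E_k$ at $v$ with $i=k+p+2$, and check its three hypotheses.

First, $(E_k)_v-v\cong E_{k-1}$, with $t_k$ in the role of $t_{k-1}$: if $k\ge2$, completion joins $t_k$ to $t_{k-2}$; if $k=1$, it joins $t_1$ to all of $V(H)$. By induction $D(E_{k-1})=k+p+2$, so $H^{k+p+2}((E_k)_v-v)\ne0$.

Second, by (F2) the graph $(E_k)_v$ is connected of diameter $\ge k+1\ge2$. By (F1) the $p+2$ vertices $P\cup\{v,t_k\}$ are simplicial in it. So (B) gives $D((E_k)_v)\ge (k+1)+(p+2)=k+p+3>i$.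

Third, if $k\ge2$, then $E_k-v=\{t_k\}\sqcup E_{k-2}$ has depth $2+D(E_{k-2})\ge2+(k-2)+p+3=k+p+3>i$. If $k=1$, then $E_1-v=K_{p+m}\sqcup K_1$ has depth $(p+m+1)+2\ge p+4=k+p+3>i$.

Now (N) gives $D(E_k)\le k+p+3$.

**Step 2: a lower bound for what remains of $\Gamma-s$.** Let $B=\Gamma[V(H)\cup\{t_0,\dots,t_k\}]$ with $k\ge1$. We claim $D(B)\ge k+3$. We apply (L) at $t=t_0$.

The graph $B-t$ is $H\sqcup P_k$, where $P_k$ is the path $t_1\cdots t_k$. We have $D(H)\ge2$ by (C). Also $D(P_k)\ge k+1$: for $k\le2$ the path is complete and (K) applies; for $k\ge3$ it has diameter $k-1$ and two simplicial vertices, and (B) applies. So $D(B-t)\ge k+3$.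

If $k=1$, then $N(t)$ is all of $V(H)\cup\{t_1\}$. So $B_t=K_{m+2}$ has depth $m+3\ge4=k+3$, and $B_t-t=K_{m+1}$ has depth $m+2\ge3=k+2$.

If $k\ge2$, then $B_t$ is the clique on $V(H)\cup\{t_0,t_1\}$ with the path $t_1\cdots t_k$ attached. It has diameter $k$, and the $m+2$ vertices $V(H)\cup\{t,t_k\}$ are simplicial, so $D(B_t)\ge k+m+2\ge k+3$. The graph $B_t-t$ still has diameter $k$ and at least the $m+1$ simplicial vertices $V(H)\cup\{t_k\}$, so $D(B_t-t)\ge k+m+1\ge k+2$.

In all cases (L) gives $D(B)\ge k+3$.

**Step 3: the upper bound for $\Gamma$.** We apply (N) to $\Gamma$ at $v=s$ with $i=k+p+3$.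

Since $N(s)=P\cup V(H)$, we have $\Gamma_s-s=E_k$, so $H^{k+p+3}(\Gamma_s-s)\ne0$ by Step 1. By (F2), $\Gamma_s$ has diameter $\ge k+2$, and by (F1) the $p+2$ vertices $P\cup\{s,t_k\}$ are simplicial in it, so $D(\Gamma_s)\ge k+p+4>i$. Finally $\Gamma-s=K_p\sqcup B$, so $D(\Gamma-s)\ge(p+1)+(k+3)=k+p+4>i$ by Step 2. Hence $D(\Gamma)\le i+1=k+p+4$. $\blacksquare$

## 6. A lower bound from a non-adjacent pair

To see when the inequality is true we need better lower bounds. There are two, proved in this section and the next.

**Theorem 2.** Let $G$ be connected with set $F$ of simplicial vertices.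

- (a) If $a,b$ are distinct non-adjacent vertices, then $D(G)\ge2+|F\cup\{a,b\}|$.
- (b) Let $\ell=\operatorname{dist}_G(u,w)\ge2$, and let $X\subseteq F\setminus\{u,w\}$ be such that $X\cap N(u)$ is a clique (possibly empty). Then $D(G)\ge\ell+2+|X|$.

For example, in $C_5$ part (a) gives $D\ge4$. In $\Gamma(H;p,k)$, part (b) with $u\in P$, $w=t_k$, $X=P\setminus\{u\}$ gives $D\ge(k+3)+2+(p-1)=k+p+4$, which is the exact value.

Both parts are proved by induction on the pair (number of vertices, number of non-simplicial vertices), ordered lexicographically. Let $v\notin F$. Then $G_v$ has the same number of vertices and fewer non-simplicial ones, by (F1), while $G_v-v$ and the components of $G-v$ have fewer vertices. So all of these are smaller than $G$. No separate base case is needed: the argument chooses a vertex $v\notin F$, which exists as soon as there is a non-adjacent pair.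

The obvious way to run the induction for (a) is to keep the same pair. If $u,w$ have a common neighbor $v$ and we complete at $v$, then $u$ and $w$ become adjacent, and the pair is lost exactly there. The remedy is to use that (a) is claimed for every non-adjacent pair, and to choose a new pair in $G_v$ that contributes at least as much.

*Proof of (a).*

**Step 1: reduction to distance $2$.** Suppose $\operatorname{dist}(a,b)\ge3$. Let $b'$ be the vertex at distance $2$ from $a$ on a geodesic from $a$ to $b$. It is an interior vertex, so $b'\notin F\cup\{a\}$ by (F3), and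
$$|F\cup\{a,b'\}|=|F\cup\{a\}|+1\ge|F\cup\{a,b\}|.$$
So the statement for $(a,b')$ implies the one for $(a,b)$. From now on $\operatorname{dist}(u,w)=2$ and $v$ is a common neighbor of $u$ and $w$. Then $v\notin F$. Put $W=F\cup\{u,w\}$. Since $v\notin W$, $|W|\le n-1$. By (L) it suffices to show
$$D(G_v)\ge|W|+2,\qquad D(G_v-v)\ge|W|+1,\qquad D(G-v)\ge|W|+2. \tag{2}$$

**Step 2: an observation that supplies the new pair.** Suppose $u,w\notin F$ and $c\in F\setminus N[v]$. Then some $z\in\{u,w\}$ satisfies $z\not\sim c$ in $G$; otherwise $u,w$ would both be neighbors of the simplicial vertex $c$, hence adjacent. Since $c\notin N[v]$, no edge at $c$ was added, so $z\not\sim c$ also in $G_v$ and in $G_v-v$. Moreover $z\ne c$, because $z\in N(v)$ and $c\notin N[v]$, and $z\notin F\cup\{v\}$.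

**Step 3: the first inequality of (2).** If $G_v$ is complete, $D(G_v)=n+1\ge|W|+2$. Otherwise pick non-adjacent $c,e$ in $G_v$. Since $N[v]$ is a clique of $G_v$, we may name them so that $c\notin N[v]$. By induction and (F1),
$$D(G_v)\ge2+|F\cup\{v\}\cup\{c',e'\}|\quad\text{for every non-adjacent pair }c',e'\text{ of }G_v .$$
If $|W|\le|F|+1$, any pair suffices, because $|F\cup\{v\}|=|F|+1$. Otherwise $u,w\notin F$ and $|W|=|F|+2$. If $c\notin F$, use $(c,e)$: as $c\ne v$, $|F\cup\{v,c\}|=|F|+2$. If $c\in F$, use $(c,z)$ with $z$ from Step 2: $|F\cup\{v,z\}|=|F|+2$.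

**Step 4: the second inequality of (2).** If $G_v-v$ is complete, $D(G_v-v)=(n-1)+1=n\ge|W|+1$. Otherwise take a non-adjacent pair $c,e$ of $G_v-v$. As $N(v)$ is a clique there, we may assume $c\notin N[v]$. By induction $D(G_v-v)\ge2+|F\cup\{c',e'\}|$ for every non-adjacent pair $c',e'$. If $|W|\le|F|+1$, this gives $D(G_v-v)\ge 2+|F|\ge|W|+1$. Otherwise $u,w\notin F$ and $|W|=|F|+2$. Use $(c,e)$ when $c\notin F$ and $(c,z)$ when $c\in F$. The chosen pair contains a vertex outside $F$, so $D(G_v-v)\ge2+|F|+1=|W|+1$.

**Step 5: the third inequality of (2).** A component $C$ of $G-v$ containing neither $u$ nor $w$ has $D(C)\ge|F\cap C|+1$ by (C). If $u,w$ lie in the same component $C$, they are non-adjacent in it, and by induction $D(C)\ge2+|(F\cap C)\cup\{u,w\}|$. Summing over components by (U) gives $D(G-v)\ge2+|W|$, since $v\notin W$.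

If $u\in C_1$ and $w\in C_2$ with $C_1\ne C_2$, we claim $D(C_1)\ge1+|(F\cap C_1)\cup\{u\}|$. If $C_1$ is complete, $D(C_1)=|C_1|+1$. Otherwise $D(C_1)\ge2+|F\cap C_1|$ by (C). Either way the claim follows. The same holds for $C_2$ and $w$, and summing gives $D(G-v)\ge2+|W|$.

This proves (2), and with it (a). $\blacksquare$

## 7. A lower bound from a geodesic

Now we prove part (b) of Theorem 2. Part (a) is available for all graphs. Completing at a vertex $v$ of the geodesic shortens it by $1$ and makes $v$ simplicial. So in $G_v$ the loss in $\ell$ is repaid by putting $v$ into $X$. We take $v$ next to $w$, so that the neighborhood of $u$, and with it the clique condition, is not disturbed.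

*Proof of (b).*

**Step 1: the case $\ell=2$, and the choice of $v$.** If $\ell=2$, part (a) gives $D(G)\ge2+|F\cup\{u,w\}|\ge2+|X|+2=\ell+2+|X|$, as $X\subseteq F$ avoids $u,w$. Let $\ell\ge3$, let $u=v_0,v_1,\dots,v_\ell=w$ be a geodesic, and put $v=v_{\ell-1}$. Then $v\notin F$ by (F3), so $v\notin X$. Also $v\sim w$ and $\operatorname{dist}(u,v)=\ell-1\ge2$, so $u\notin N[v]$. By (L) it suffices to prove Steps 2, 3 and 4 below.

**Step 2: $D(G_v)\ge\ell+2+|X|$.** As $u\notin N[v]$, $N_{G_v}(u)=N_G(u)$. By (F1), $X\cup\{v\}\subseteq F(G_v)\setminus\{u,w\}$. Since $v\notin N(u)$, this set meets $N(u)$ in the clique $X\cap N(u)$. By (F2), $\operatorname{dist}_{G_v}(u,w)\ge\ell-1\ge2$. By induction, $D(G_v)\ge(\ell-1)+2+(|X|+1)=\ell+2+|X|$.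

**Step 3: $D(G_v-v)\ge\ell+1+|X|$.** By (F1), $X\subseteq F(G_v-v)\setminus\{u,w\}$. The neighborhood of $u$ is again unchanged, and the distance between $u$ and $w$ is the same as in $G_v$ by (F2). By induction, $D(G_v-v)\ge(\ell-1)+2+|X|$.

**Step 4: $D(G-v)\ge\ell+2+|X|$.** Components $C$ of $G-v$ without $u,w$ have $D(C)\ge1+|X\cap C|$ by (C).

Suppose $u,w$ lie in the same component $C$. Then $\operatorname{dist}_C(u,w)\ge\ell$, $X\cap C\subseteq F(C)\setminus\{u,w\}$, and $X\cap C\cap N(u)$ is a clique. So induction gives $D(C)\ge\ell+2+|X\cap C|$. Summing over components gives the claim.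

Suppose $u\in C_1$ and $w\in C_2$ with $C_1\ne C_2$. It suffices to show $D(C_2)\ge2+|X\cap C_2|$ and $D(C_1)\ge\ell+|X\cap C_1|$, and then sum.

For $C_2$: if $C_2$ is complete, $D(C_2)=|C_2|+1\ge2+|X\cap C_2|$ because $w\in C_2\setminus X$. Otherwise use (C).

For $C_1$: let $a=v_{\ell-2}$. The path $v_0,\dots,v_{\ell-2}$ avoids $v$, so $a\in C_1$ and $\operatorname{dist}_{C_1}(u,a)=\ell-2$. As $\ell\ge3$, $a\ne u$ and $a$ is an interior vertex of the geodesic, so $a\notin F$ and $a\notin X$.

If $\ell\ge4$, then $\operatorname{dist}_{C_1}(u,a)\ge2$ and $X\cap C_1\subseteq F(C_1)\setminus\{u,a\}$. Induction applied to $(C_1,u,a,X\cap C_1)$ gives $D(C_1)\ge(\ell-2)+2+|X\cap C_1|$, as needed.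

If $\ell=3$, the vertices $u$ and $a$ are adjacent and induction is not available. We need $D(C_1)\ge3+|X\cap C_1|$, and there are three cases.

- $C_1$ is complete. Then $D(C_1)=|C_1|+1\ge3+|X\cap C_1|$, because $u,a$ are two distinct vertices of $C_1\setminus X$.
- $C_1$ is not complete, and some non-adjacent pair $c,e$ of $C_1$ is not contained in $X$. By (a), $D(C_1)\ge2+|(X\cap C_1)\cup\{c,e\}|\ge3+|X\cap C_1|$.
- $C_1$ is not complete, and every non-adjacent pair of $C_1$ is contained in $X$. Since $u\notin X$, $u$ is adjacent to every other vertex of $C_1$. So a non-adjacent pair $y,z\in X\cap C_1$ lies in $X\cap N(u)$, which is a clique: a contradiction. This case does not occur.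

The last case is where the clique hypothesis on $X\cap N(u)$ is used. With Steps 2, 3 and 4, (L) gives $D(G)\ge\ell+2+|X|$. $\blacksquare$

## 8. For which $d$ and $f$ the inequality holds

**Theorem 3.** Let $d\ge2$, $f\ge0$. The statement "every connected $G$ with $d(G)=d$, $f(G)=f$ containing an induced cycle of length $\ge5$ satisfies $D(G)\ge d+f+1$" is true if and only if $d\le3$ or $f\le1$. In the range $d\le3$, an induced cycle of length $\ge4$ suffices. In the range $f\le1$, no cycle hypothesis is needed: the inequality holds for every connected non-complete graph.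

*Proof.* 

**The range $d\le3$: use a non-adjacent pair on the cycle.** Let $G$ contain an induced cycle of length $\ge4$, and let $a,b$ be two non-adjacent vertices of it. No vertex of the cycle is simplicial, so Theorem 2(a) gives $D(G)\ge2+|F\cup\{a,b\}|=f+4\ge d+f+1$.

**The range $f\le1$: use a longest geodesic.** Let $G$ be connected and non-complete. Theorem 2(b) with $\operatorname{dist}(u,w)=d(G)$ and $X=\emptyset$ gives $D(G)\ge d+2\ge d+f+1$.

**The range $d\ge4$, $f\ge2$: the statement is false.** By Theorem 1, $\Gamma(C_5;f-1,d-3)$ has diameter $d$, exactly $f$ simplicial vertices, an induced $C_5$, and depth $d+f$. $\blacksquare$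

It is instructive to see the role of the tail $t_1,\dots,t_k$ by cutting it off completely.

**Remark.** Let $\Gamma_0$ be defined like $\Gamma(C_5;p,k)$ but with $k=0$. Then $d(\Gamma_0)=3$, from $P$ to $t$. The vertex $t$ is no longer simplicial, its neighborhood being $C_5$, so $f(\Gamma_0)=p$ and $d+f+1=p+4$. Theorem 2(a), applied to a non-adjacent pair on the cycle, gives $D(\Gamma_0)\ge p+4$. This is also an upper bound, by (N) at $s$ with $i=p+3$. Indeed, $(\Gamma_0)_s-s=E_0$ has depth $p+3$. The graph $(\Gamma_0)_s$ has diameter $\ge2$ and the $p+2$ simplicial vertices $P\cup\{s,t\}$, hence depth $\ge p+4$. And $\Gamma_0-s=K_p\sqcup(K_1*C_5)$ has depth $\ge(p+1)+3$ by the wheel computation in Section 4. So $D(\Gamma_0)=d+f+1$ exactly. The unit comes from $t$, which is not simplicial in $\Gamma_0$ but becomes simplicial in $E_0$. When $k\ge1$ the vertex $t_k$ is simplicial both before and after the completion, and the unit disappears.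

## 9. Graphs of depth $f(G)+2$

By (C), a connected non-complete graph has depth at least $f+2$. Theorem 2(a) identifies the graphs for which this is an equality.

**Theorem 4.** For $G$ connected and non-complete, $D(G)=f(G)+2$ if and only if $G=K_m*(K_{p_1}\sqcup\dots\sqcup K_{p_r})$ with $m\ge1$, $r\ge2$ and all $p_i\ge1$.

The smallest instance is $P_3=K_1*(K_1\sqcup K_1)$, with $D=4=f+2$.

*Proof.* 

**Necessity: all non-adjacent pairs must be simplicial.** Let $D(G)=f+2$. By Theorem 2(a), $|F\cup\{a,b\}|\le f$ for every non-adjacent pair $a,b$, so every non-adjacent pair lies in $F$. Hence each vertex outside $F$ is adjacent to all other vertices. If $x\sim y\sim z$ with $x,y,z\in F$ distinct, then $x\sim z$ because $y$ is simplicial. So adjacency in $G[F]$ is transitive, and $G[F]$ is a disjoint union of $r$ cliques. Thus $G=K_m*(K_{p_1}\sqcup\dots\sqcup K_{p_r})$ with $m=|V(G)\setminus F|$. As $G$ is non-complete, $r\ge2$; as it is connected, $m\ge1$.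

**Sufficiency: the two bounds in (B) meet.** Let $G=K_m*(K_{p_1}\sqcup\dots\sqcup K_{p_r})$ with $m\ge1$, $r\ge2$. The closed neighborhood of a vertex of $K_{p_i}$ is the clique on $K_m$ and $K_{p_i}$, so such a vertex is simplicial. A vertex of $K_m$ is not, because $r\ge2$. So $f=\sum p_i$, $n=m+f$ and $d=2$. To disconnect $G$ every universal vertex must be removed, and removing all $m$ of them does disconnect it, so $\kappa=m$. Then (B) gives $f+2\le D(G)\le n+2-\kappa=f+2$. $\blacksquare$
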